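# Compact subsets of analytic sets and the modified lower box counting dimension

## 1. A compact set grown from convergent sequences

Let $(P,\rho)$ be a complete metric space. Suppose that for every point $p\in P$ and every $r>0$ we are handed a sequence $S(p,r)$ of points of the open ball $B(p,r)$ that converges to $p$. Start at one point and attach its sequence. Make each term of the sequence the center of a new, smaller ball, attach to each of these points a sequence inside its ball, and repeat. Every point now has infinitely many children, so one might fear that the closure of all these points is far from compact. It is compact, provided that the balls around the children shrink as the children approach their parent.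

**Lemma 1 (tree).** Let $(P,\rho)$ be a nonempty complete metric space, and suppose that for all $p\in P$ and $r>0$ a sequence $S(p,r)$ in $B(p,r)$ converging to $p$ is given. Then there are a nonempty compact $L\subseteq P$ and a dense subset $D$ of $L$ such that for every $p\in D$ there is $r>0$ with all terms of $S(p,r)$ in $D$.

**Step 1: the construction.** This step defines the points and confines all descendants of a point to one ball. For finite sequences $\sigma$ of nonnegative integers, with length $|\sigma|$, we define $p_\sigma\in P$ and $r_\sigma>0$ recursively. Let $p_\emptyset\in P$ be arbitrary and $r_\emptyset=1$. Given $p_\sigma$ and $r_\sigma$, write $S(p_\sigma,r_\sigma/2)=(q_i)_{i\ge0}$ and put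
$$p_{\sigma i}=q_i,\qquad r_{\sigma i}=2^{-i-1}r_\sigma .$$
Each generation at least halves the radius, so $r_\sigma\le 2^{-|\sigma|}$. If $\rho(x,p_{\sigma i})\le r_{\sigma i}$, then $\rho(x,p_\sigma)\le r_{\sigma i}+\rho(p_{\sigma i},p_\sigma)\le r_\sigma/2+r_\sigma/2=r_\sigma$. Hence the closed balls are nested, $\overline B(p_{\sigma i},r_{\sigma i})\subseteq\overline B(p_\sigma,r_\sigma)$, and by induction
$$D_\sigma:=\{p_\tau:\tau\text{ extends or equals }\sigma\}\subseteq\overline B(p_\sigma,r_\sigma).\tag{1}$$
Let $D=D_\emptyset$ and $L=\overline D$. If $p\in D$, say $p=p_\sigma$, then all terms of $S(p,r_\sigma/2)$ are points $p_{\sigma i}\in D$. So $D$ has the required property, and it is dense in $L$.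

**Step 2: compactness.** This step shows that $D$ is totally bounded. That suffices: the closure of a totally bounded set is totally bounded, and a closed totally bounded subset of a complete space is compact. Let $\varepsilon>0$ and choose $n$ with $2\cdot2^{-n}\le\varepsilon$. We show by backward induction on $|\sigma|$, from $n$ down to $0$, that $D_\sigma$ is covered by finitely many sets of diameter at most $\varepsilon$.

If $|\sigma|=n$, then by (1) the set $D_\sigma$ has diameter at most $2r_\sigma\le2\cdot2^{-n}\le\varepsilon$, and one set suffices.

Let $|\sigma|=m<n$ and suppose the claim holds for length $m+1$. Note that $D_\sigma=\{p_\sigma\}\cup\bigcup_iD_{\sigma i}$. As $i\to\infty$ we have $p_{\sigma i}\to p_\sigma$ and $r_{\sigma i}\to0$, so there is $i_1$ with $\rho(p_{\sigma i},p_\sigma)+r_{\sigma i}\le\varepsilon/2$ for all $i\ge i_1$. By (1), applied to $\sigma i$,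
$$\{p_\sigma\}\cup\bigcup_{i\ge i_1}D_{\sigma i}\subseteq\overline B(p_\sigma,\varepsilon/2),$$
a single set of diameter at most $\varepsilon$. The remaining sets $D_{\sigma i}$, $i<i_1$, are finitely many, and each is finitely coverable by the induction hypothesis. This proves the claim for $\sigma$. The case $\sigma=\emptyset$ says that $D$ is totally bounded. $\square$

Here is what the tree is for. Suppose that we have a notion of a large set, inherited by supersets, and that every tail of every $S(p,r)$ is large. A nonempty relatively open piece of $L$ contains a point $p\in D$, hence a tail of some $S(p,r)\subseteq D$, hence it is large. So $L$ is a compact set that is large near each of its points. If smallness passes to closures, Baire's theorem then forbids cutting $L$ into countably many small pieces.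

"Cannot be cut into countably many small pieces" is what a modified box dimension measures. The question is whether the modified lower box counting dimension of an analytic set $A\subseteq\mathbb R^d$ can be approximated by compact subsets of $A$. It is posed in Esa Järvenpää, Markus Myllyoja, Stéphane Seuret, "Hitting Probabilities and the Ekström-Persson conjecture", arXiv:2506.10448 (2025). The answer is yes, and we shall prove it with the tree.

## 2. Covering numbers, modified dimensions, analytic sets

**Definition (covering numbers).** In a metric space $X$, for $\emptyset\neq E\subseteq X$ and $\delta>0$, let $N_\delta(E)\in\{1,2,\dots\}\cup\{\infty\}$ be the least number of sets of diameter at most $\delta$ that cover $E$.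

It is nonincreasing in $\delta$ and monotone in $E$. If finitely many sets of diameter at most $\delta$ cover $E$, then their closures have the same diameters and cover $\overline E$, so
$$N_\delta(\overline E)=N_\delta(E).\tag{2}$$
In $\mathbb R^d$, $N_\delta(E)<\infty$ exactly when $E$ is bounded.

**Definition (dimensions).** For a nonempty bounded $F\subseteq\mathbb R^d$,
$$\underline{\dim}_BF=\liminf_{\delta\to0}\frac{\log N_\delta(F)}{-\log\delta},$$
and $\overline{\dim}_BF$ is the same with $\limsup$. For arbitrary $A\subseteq\mathbb R^d$,
$$\underline{\dim}_{MB}A=\inf\Bigl\{\sup_{i\in\mathbb N}\underline{\dim}_BA_i:\ A\subseteq\bigcup_{i=1}^\infty A_i,\ A_i\text{ bounded}\Bigr\},$$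
and $\overline{\dim}_{MB}A$ is the same with $\overline{\dim}_B$. All dimensions of $\emptyset$ are $0$ by convention; empty sets in covers may be discarded.

A cube of side $c$ in $\mathbb R^d$ is covered by at most $(c\sqrt d/\delta+1)^d$ cubes of diameter $\delta$, so all these dimensions are at most $d$. Singletons have $N_\delta=1$, so a countable set has $\underline{\dim}_{MB}=0$. Modified dimensions are monotone and countably stable:
$$\underline{\dim}_{MB}\bigcup_nB_n=\sup_n\underline{\dim}_{MB}B_n.\tag{3}$$
Here "$\ge$" is monotonicity. For "$\le$", given $\varepsilon>0$, cover each $B_n$ by bounded sets $A_{n,i}$ with $\sup_i\underline{\dim}_BA_{n,i}\le\underline{\dim}_{MB}B_n+\varepsilon$. All the $A_{n,i}$ together cover the union.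

**Definition (analytic set).** Let $\omega^\omega$ be the space of sequences $x=(x(0),x(1),\dots)$ of nonnegative integers, with $\rho(x,y)=2^{-n}$ where $n$ is the first index with $x(n)\ne y(n)$, and $\rho(x,x)=0$. A set $A\subseteq X$ is analytic if $A=\emptyset$ or $A=f(\omega^\omega)$ for some continuous $f:\omega^\omega\to X$.

The space $\omega^\omega$ is complete, since along a Cauchy sequence each coordinate is eventually constant. The cylinders $[s]=\{x:x\text{ begins with }s\}$, $s$ a finite sequence, form a countable base. For example, a countable set $\{a_0,a_1,\dots\}$ is analytic through $x\mapsto a_{x(0)}$. A classical theorem says that every Borel subset of $\mathbb R^d$ is analytic. The definition gives us a complete space lying over $A$, even when $A$ itself is far from complete.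

We also use Baire's theorem: if a nonempty complete metric space is a countable union of closed sets, then one of these sets contains a nonempty open set.

**Theorem 1.** For every analytic $A\subseteq\mathbb R^d$,
$$\underline{\dim}_{MB}A=\sup\{\underline{\dim}_{MB}K:\ K\subseteq A\text{ compact}\}.\tag{4}$$

For comparison, two known facts. The modified upper dimension $\overline{\dim}_{MB}$ equals the packing dimension, and the analogue of (4) holds for it. The analogue of (4) fails for $\underline{\dim}_B$ and for $\overline{\dim}_B$; an example follows at once.

## 3. The set $\{1/n\}$, $\sigma$-compact sets, and the irrationals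

Let $E=\{1/n:n\ge1\}$ and $0<\delta<1/2$. Let $n$ be the largest integer with $n(n+1)<1/\delta$. The points $1,\frac12,\dots,\frac1{n+1}$ have pairwise distances at least $\frac1{n(n+1)}>\delta$, so no set of diameter at most $\delta$ contains two of them, and $N_\delta(E)\ge n+1$. Since $(n+2)^2>(n+1)(n+2)\ge1/\delta$, this gives the left half of
$$\delta^{-1/2}-1\le N_\delta(E)\le2\delta^{-1/2}+1.\tag{5}$$
For the right half, cover the at most $\delta^{-1/2}$ points $1/m$ with $m\le\delta^{-1/2}$ by singletons. The others lie in $[0,\delta^{1/2}]$, which at most $\delta^{-1/2}+1$ intervals of length $\delta$ cover. So $\underline{\dim}_BE=\overline{\dim}_BE=\frac12$. A compact subset of $E$ cannot accumulate at $0\notin E$, so it is finite and has box dimension $0$. This is fact (b): inner approximation fails for both box dimensions. For $\underline{\dim}_{MB}$ there is no conflict, because $E$ is countable and $\underline{\dim}_{MB}E=0$.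

Note also that deleting the first $i_0$ points of $E$ lowers $N_\delta$ by at most $i_0$. Hence every tail of the sequence $(1/n)$ has lower box dimension $\frac12$: this is a convergent sequence all of whose tails are large.

If $A=\bigcup_nK_n$ with $K_n$ compact, then (3) gives (4) at once. In particular (4) holds for open sets and closed sets. So the question concerns sets that are not $\sigma$-compact.

The simplest such set is $A=[0,1]\setminus\mathbb Q$. If bounded sets $A_i$ cover $A$, then the sets $\overline{A_i}$ together with the rational singletons cover $[0,1]$. By Baire's theorem some $\overline{A_i}$ contains an interval, so $\underline{\dim}_BA_i=\underline{\dim}_B\overline{A_i}=1$ by (2). Hence $\underline{\dim}_{MB}A=1$. For a compact subset, remove from $[0,1]$ an open interval around each rational, of total length at most $\frac12$. The remaining compact $K\subseteq A$ has Lebesgue measure at least $\frac12$. If bounded $A_i$ cover $K$, some $K\cap\overline{A_i}$ has measure $m>0$, and since a set of diameter at most $\delta$ lies in an interval of length at most $\delta$, we get $N_\delta(A_i)=N_\delta(\overline{A_i})\ge m/\delta$ and $\underline{\dim}_BA_i\ge1$. So $\underline{\dim}_{MB}K=1$. This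 used a measure, and a general $A$ does not come with one. What we used for $A$ itself was Baire's theorem, and that version is worth recording.

**Lemma 2 (local largeness suffices).** Let $K\subseteq\mathbb R^d$ be nonempty and compact, and suppose that every nonempty relatively open $V\subseteq K$ has $\underline{\dim}_BV\ge s$. Then $\underline{\dim}_{MB}K\ge s$.

**Proof.** Let $K\subseteq\bigcup_iA_i$ with $A_i$ bounded and nonempty. The sets $K\cap\overline{A_i}$ are closed and cover $K$, so by Baire's theorem one of them contains a nonempty relatively open $V\subseteq K$. By (2), $\underline{\dim}_BA_i=\underline{\dim}_B\overline{A_i}\ge\underline{\dim}_BV\ge s$. $\square$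

Here is the tree in the line. In $P=\mathbb R$ let $S(p,r)=(p+\frac r{i+2})_{i\ge0}$, a sequence in $B(p,r)$ converging to $p$. Since $N_\delta(p+rF)=N_{\delta/r}(F)$, every tail has lower box dimension $\frac12$. Lemma 1 yields a compact $L\subseteq\mathbb R$ whose nonempty relatively open pieces all contain such tails, so $\underline{\dim}_{MB}L\ge\frac12$ by Lemma 2. The set $D$ of tree points is countable and has $\underline{\dim}_{MB}D=0$: the tree points supply the largeness of the pieces, and it is the closure that is large in the modified sense.

## 4. Finite branching and the late scales

Suppose $t>0$ and every nonempty relatively open piece of $A\subseteq\mathbb R^d$ has $\underline{\dim}_B>t$. A natural attempt is a Cantor scheme with finite branching. In each ball of stage $n-1$ choose finitely many points of $A$, at least $\delta_n^{-t}$ of them, with pairwise distances greater than $\delta_n$. Put around them closed balls of radius $r_n\le\delta_n/4$, contained in the ball of stage $n-1$, and continue; let $K$ be the intersection over $n$ of the unions of the stage-$n$ balls. Points of $K$ in different stage-$n$ balls inside one ball of stage $n-1$ have distance greater than $\delta_n-2r_n\ge\delta_n/2$. Hence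 each stage-$(n-1)$ ball $B$ satisfies
$$N_{\delta_n/2}(K\cap B)\ge\delta_n^{-t}.$$
So $K$ is locally large at the scales $\delta_n/2$. That is the kind of information an upper box dimension asks for. A lower box dimension asks about all small scales, and here the scheme is stuck. If $M_n$ is the number of stage-$n$ balls, then these balls cover $K$, so
$$N_{2r_n}(K)\le M_n.\tag{6}$$
From scale $2r_n$ downward, new points must come from inside the stage-$n$ balls. But $A\cap B(p,r_n)$ is known to satisfy $N_\delta\ge\delta^{-t}$ only for $\delta$ below a threshold $\theta$ that depends on $p$ and $r_n$. In the window between $2r_n$ and $\theta$ nothing beyond the $M_n$ centers is guaranteed, so we would like $M_n\ge\theta^{-t}$. The centers, however, are chosen first, then the radius, and $\theta$ is determined last. Choosing more centers changes $\theta$ again.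

The threshold has no bound in terms of the radius. Let $\varepsilon_n=2^{-2^n}$ and $A=\bigcup_{n\ge2}[\frac1n,\frac1n+\varepsilon_n]$. Every nonempty relatively open piece of $A$ contains an interval, so it has lower box dimension $1$. Consider $p=\frac1n$ and $r=\frac1{4n^2}$. The intervals to the right of $p$ other than its own start at distance at least $\frac1{n(n-1)}>r$. Those to the left end at distance at least $\frac1{n(n+1)}-\varepsilon_{n+1}\ge\frac2{3n^2}-\frac1{4n^2}>r$; here we used $n+1\le\frac32n$ and $2^{2^{n+1}}\ge4n^2$ for $n\ge2$. Thus $A\cap B(p,r)\subseteq[\frac1n,\frac1n+\varepsilon_n]$, and its covering number is $1<\delta^{-t}$ for all $\varepsilon_n\le\delta<1$. The radius is of order $n^{-2}$, and largeness begins only below $2^{-2^n}$.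

There is a second obstruction: the limit points of the scheme must lie in $A$, and nothing ensures this.

Both are removed as follows. Around a point $p$ choose the points for all small scales at once, before any ball around them is placed. This requires infinitely many points. Compactness survives, by Lemma 1, if they converge to $p$. Convergence can be arranged because every ball $B(p,2^{-k}r)$ is eventually large. As the scale $\delta$ decreases, we move to the next smaller ball only when $\delta$ has passed below that ball's threshold. Whatever is added later inside smaller balls can only increase covering numbers. As for the limit points, we grow the tree in the complete space $\omega^\omega$ over $A$ and map it into $A$ by $f$. Convergence takes place upstairs, and largeness is measured downstairs.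

## 5. Gauges and a dichotomy for analytic sets

We separate the notion of smallness from the exponents.

**Definition (gauges).** Let $\Phi=(\varphi_k)_{k\ge1}$ be a sequence of nonincreasing functions $\varphi_k:(0,1]\to(0,\infty)$ with $\varphi_1\le\varphi_2\le\cdots$ and such that

(D) for every $k$ there is $l$ with $\varphi_k(\delta)\le\varphi_l(4\delta)$ for all sufficiently small $\delta$.

A set $E\subseteq X$ is $\Phi$-small if $E=\emptyset$, or if for some $k$ we have $N_\delta(E)<\varphi_k(\delta)$ for arbitrarily small $\delta>0$. It is $\sigma$-$\Phi$-small if it is covered by countably many $\Phi$-small sets.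

So a nonempty $E$ is not $\Phi$-small exactly when for every $k$ we have $N_\delta(E)\ge\varphi_k(\delta)$ for all sufficiently small $\delta$. Subsets of $\Phi$-small sets are $\Phi$-small by monotonicity, closures by (2). A countable union of $\sigma$-$\Phi$-small sets is $\sigma$-$\Phi$-small.

The gauge for Theorem 1 is $\varphi_k(\delta)=k\delta^{-t}$ with $t\ge0$ fixed. Condition (D) reads $k\delta^{-t}\le l4^{-t}\delta^{-t}$ and holds for $l\ge4^tk$. The factor $k$ is there for this: with the single function $\delta^{-t}$, $t>0$, condition (D) would fail. Our construction will lose a factor $4$ in the scale, and passing from $k$ to $l$ absorbs it.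

For $t=0$ the gauge is $\varphi_k=k$. A set with at least $k$ points has $N_\delta\ge k$ for small $\delta$, so the $\Phi$-small sets are exactly the finite sets, and the $\sigma$-$\Phi$-small sets are the countable ones.

**Theorem 2 (dichotomy).** Let $X$ be a metric space, $A\subseteq X$ analytic, and $\Phi$ as above. Either $A$ is $\sigma$-$\Phi$-small, or $A$ contains a nonempty compact $K$ such that no nonempty relatively open subset of $K$ is $\Phi$-small; such a $K$ is not $\sigma$-$\Phi$-small.

For $\varphi_k=k$ this says that an analytic set is countable or contains a nonempty compact set without isolated points, which is the classical perfect set theorem. On a first reading one may take $X=\mathbb R^d$ and $\varphi_k(\delta)=k\delta^{-t}$ throughout.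

## 6. Removing the small part of the domain

The tree needs a domain on which every open set has a large image. We obtain it by deleting all open sets with $\sigma$-$\Phi$-small image.

**Lemma 3 (kernel).** Let $f:\omega^\omega\to X$ be continuous with $f(\omega^\omega)$ not $\sigma$-$\Phi$-small. Then there is a nonempty closed $P\subseteq\omega^\omega$ such that $f(W\cap P)$ is not $\Phi$-small for every open $W$ with $W\cap P\ne\emptyset$.

**Proof.** Fix a countable base of $\omega^\omega$. Let $O$ be the union of all base elements $W$ for which $f(W)$ is $\sigma$-$\Phi$-small, and put $P=\omega^\omega\setminus O$, a closed set. There are only countably many base elements, so $f(O)$ is $\sigma$-$\Phi$-small. Since $f(\omega^\omega)$ is not, $P\neq\emptyset$.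

Suppose that $W$ is open, meets $P$, and $f(W\cap P)$ is $\Phi$-small. Take a base element $W'\subseteq W$ that meets $P$. Then
$$f(W')\subseteq f(W\cap P)\cup f(O),$$
so $f(W')$ is $\sigma$-$\Phi$-small. By definition of $O$ this gives $W'\subseteq O$, contradicting that $W'$ meets $P$. $\square$

## 7. Convergent sequences with large tails

A large covering number has to be witnessed by finitely many points. The price is a factor $2$ in the scale.

**Lemma 4 (separated points).** Let $E\ne\emptyset$, $\delta>0$, and let $m\ge1$ be an integer with $N_{2\delta}(E)\ge m$. Then there are $m$ points of $E$ with pairwise distances $>\delta$. Consequently $N_\delta(F)=m$ for the set $F$ of these points.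

**Proof.** Suppose there are no such $m$ points. Then every subset of $E$ with pairwise distances $>\delta$ has fewer than $m$ points. Take one of maximal cardinality. By maximality every point of $E$ is within distance $\delta$ of one of its points, so the closed $\delta$-balls about its points cover $E$. They have diameter at most $2\delta$ and there are fewer than $m$ of them, so $N_{2\delta}(E)<m$, a contradiction. For the second claim, a set of diameter at most $\delta$ contains at most one point of $F$, so $N_\delta(F)\ge m$; and $m$ singletons cover $F$. $\square$

**Lemma 5 (sequences).** Let $P$ be a metric space and $f:P\to X$ a map such that $f(W)$ is not $\Phi$-small for every nonempty open $W\subseteq P$. For every $p\in P$ and $r>0$ there is a sequence $S(p,r)=(q_i)_{i\ge0}$ in the open ball $B(p,r)$, converging to $p$, such that for every $i_0$ the set $f(\{q_i:i\ge i_0\})$ is not $\Phi$-small.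

**Step 1: assigning a ball to each dyadic scale.** This step decides which ball around $p$ serves which scale. Let $W_k=B(p,2^{-k}r)$ for $k\ge1$. Since $f(W_k)$ is not $\Phi$-small, $N_\delta(f(W_k))\ge\varphi_k(\delta)$ for all sufficiently small $\delta$. So we can choose integers $1\le J_1<J_2<\cdots$, one after another, with
$$N_\delta(f(W_k))\ge\varphi_k(\delta)\qquad\text{for }0<\delta\le2^{1-J_k}.\tag{7}$$
The ball $W_k$ will serve the scales $2^{-j}$ with $J_k\le j<J_{k+1}$. The index of the ball and the index of the gauge function grow together.

**Step 2: choosing the points.** This step finds finitely many witnesses for each scale and lists them. Let $J_k\le j<J_{k+1}$. By (7) with $\delta=2^{1-j}$, and because covering numbers are integers or $\infty$, we have $N_{2\cdot2^{-j}}(f(W_k))\ge m$ with $m=\lceil\varphi_k(2^{1-j})\rceil\ge1$. Lemma 4, applied to $E=f(W_k)$ at scale $2^{-j}$, gives $m$ points of $f(W_k)$. Choose one preimage in $W_k$ of each. They form a finite nonempty set $F_j\subseteq W_k$ with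
$$N_{2^{-j}}(f(F_j))=m\ge\varphi_k(2^{1-j}).\tag{8}$$
Let $(q_i)_{i\ge0}$ enumerate $F_{J_1},F_{J_1+1},F_{J_1+2},\dots$ successively. The balls $W_k$ decrease, so $F_j\subseteq W_k$ for all $j\ge J_k$. Hence $q_i\to p$, and all $q_i$ lie in $W_1\subseteq B(p,r)$.

**Step 3: every tail is large at every small scale.** Here we pass from dyadic scales to all scales and use (D). Fix $i_0$ and $k_0$, and put $T=f(\{q_i:i\ge i_0\})$. By (D) choose $l$ and $\delta^*>0$ with $4\delta^*\le1$ and $\varphi_{k_0}(\delta)\le\varphi_l(4\delta)$ for $0<\delta\le\delta^*$. Only finitely many of the finite blocks $F_j$ involve an index below $i_0$. So we can choose $j_0\ge J_l$ with $2^{-j_0}\le\delta^*$ and $F_j\subseteq\{q_i:i\ge i_0\}$ for all $j\ge j_0$.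

Let $0<\delta\le2^{-j_0}$. Pick $j\ge j_0$ with $2^{-j-1}<\delta\le2^{-j}$, and $k$ with $J_k\le j<J_{k+1}$; since $j\ge J_l$ we have $k\ge l$. Note that $2^{1-j}=4\cdot2^{-j-1}<4\delta\le1$. Then
$$N_\delta(T)\ge N_{2^{-j}}(f(F_j))\ge\varphi_k(2^{1-j})\ge\varphi_l(2^{1-j})\ge\varphi_l(4\delta)\ge\varphi_{k_0}(\delta).$$
The first inequality holds because $\delta\le2^{-j}$ and $f(F_j)\subseteq T$, the second is (8), and the third is $k\ge l$. The fourth holds because $\varphi_l$ is nonincreasing, and the last is the choice of $l$. Thus $N_\delta(T)\ge\varphi_{k_0}(\delta)$ for all small $\delta$. Since $k_0$ was arbitrary, $T$ is not $\Phi$-small. $\square$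

The factor $4$ in (D) is now explained: one factor $2$ comes from Lemma 4 and one from rounding $\delta$ to a power of $2$.

## 8. Proof of the dichotomy

If $A=\emptyset$, then $A$ is $\sigma$-$\Phi$-small. So let $A=f(\omega^\omega)$ with $f$ continuous, and assume that $A$ is not $\sigma$-$\Phi$-small.

**Step 1: the compact set.** We assemble the lemmas. Lemma 3 gives a nonempty closed $P\subseteq\omega^\omega$, which is complete. Nonempty open subsets of $P$ have the form $W\cap P$ with $W$ open, so their images are not $\Phi$-small. Lemma 5, applied to $f|_P$, gives sequences $S(p,r)$ for all $p\in P$, $r>0$. Feed them into Lemma 1 to obtain $L$ and $D$, and put $K=f(L)$. Since $L$ is nonempty and compact and $f$ is continuous, $K\subseteq A$ is nonempty and compact.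

**Step 2: if $W\subseteq L$ is nonempty and relatively open, then $f(W)$ is not $\Phi$-small.** This is the property for which the tree was built. As $D$ is dense in $L$, $W$ contains some $p\in D$. For some $r>0$ all terms of $S(p,r)$ lie in $D\subseteq L$. They converge to $p$, so a tail of $S(p,r)$ lies in $W$. By Lemma 5 the image of this tail is not $\Phi$-small. Subsets of $\Phi$-small sets are $\Phi$-small, so $f(W)$ is not $\Phi$-small.

**Step 3: no nonempty relatively open $V\subseteq K$ is $\Phi$-small.** We transfer Step 2 from $L$ to $K$. The set $W=(f|_L)^{-1}(V)$ is nonempty, relatively open in $L$, and $f(W)\subseteq V$. By Step 2, $f(W)$ is not $\Phi$-small, so neither is $V$.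

**Step 4: a nonempty compact $K$ with the property of Step 3 is not $\sigma$-$\Phi$-small.** This is the last clause of the theorem, and it shows that the two alternatives exclude each other. Suppose $K\subseteq\bigcup_iE_i$ with $E_i$ $\Phi$-small. Closures of $\Phi$-small sets are $\Phi$-small, so we may assume that the $E_i$ are closed. The sets $K\cap E_i$ are closed and cover $K$. By Baire's theorem some $K\cap E_i$ contains a nonempty relatively open $V\subseteq K$. As a subset of $E_i$, $V$ is $\Phi$-small, a contradiction. If $A\supseteq K$ were $\sigma$-$\Phi$-small, then $K$ would be too; so the alternatives do exclude each other. $\square$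

## 9. Proof of Theorem 1

The inequality "$\ge$" in (4) is monotonicity. If $A=\emptyset$, both sides are $0$. If $A\ne\emptyset$ and $\underline{\dim}_{MB}A=0$, singletons give equality. Otherwise let $0\le t<\underline{\dim}_{MB}A$ and $\varphi_k(\delta)=k\delta^{-t}$, a gauge sequence by Section 5.

**Step 1: $A$ is not $\sigma$-$\Phi$-small.** This puts us in the second alternative of Theorem 2. Let $E\ne\emptyset$ be $\Phi$-small, with $N_\delta(E)<k\delta^{-t}$ for arbitrarily small $\delta$. Then $N_\delta(E)$ is finite for some $\delta$, so $E$ is bounded. Along these $\delta$,
$$\frac{\log N_\delta(E)}{-\log\delta}\le t+\frac{\log k}{-\log\delta},$$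
so $\underline{\dim}_BE\le t$. If countably many such sets covered $A$, we would have $\underline{\dim}_{MB}A\le t$, contrary to the choice of $t$.

**Step 2: a compact subset of dimension at least $t$.** We read off the dimension of the set given by Theorem 2. There is a compact $K\subseteq A$ that is not $\sigma$-$\Phi$-small. Suppose $\underline{\dim}_{MB}K<t$. Then $K$ is covered by countably many nonempty bounded sets $A_i$ with $\underline{\dim}_BA_i<t$. For each of them $N_\delta(A_i)\le\delta^{-t}<2\delta^{-t}=\varphi_2(\delta)$ for arbitrarily small $\delta$, so $A_i$ is $\Phi$-small. This contradicts the choice of $K$. Hence $\underline{\dim}_{MB}K\ge t$.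

Letting $t\uparrow\underline{\dim}_{MB}A$ proves (4). $\square$

## 10. General metric spaces, the critical exponent, and attainment

In an arbitrary metric space define $\underline{\dim}_B$ and $\underline{\dim}_{MB}$ as before, allowing $N_\delta=\infty$ and values in $[0,\infty]$, and omitting the word "bounded". In $\mathbb R^d$ nothing changes: an unbounded set has $N_\delta=\infty$ for all $\delta$, hence $\underline{\dim}_B=\infty$, so covers containing one do not lower the infimum. Countable stability (3) holds with the same proof; if the right side is $\infty$ there is nothing to show.

**Theorem 3.** Let $X$ be any metric space and $\emptyset\ne A\subseteq X$ analytic, $s^*=\underline{\dim}_{MB}A$.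

1. (General spaces.) $s^*=\sup\{\underline{\dim}_{MB}K:K\subseteq A\text{ compact}\}$.
2. (No loss at the critical exponent.) Let $0<s\le\infty$. If $A$ is not a countable union of sets with $\underline{\dim}_B<s$, then $A$ contains a nonempty compact $K$ with $\underline{\dim}_B(K\cap U)\ge s$ for every open $U$ meeting $K$. In particular $K$ is not a countable union of sets with $\underline{\dim}_B<s$, and $\underline{\dim}_{MB}K\ge s$.
3. (Content version.) Let $0\le s<\infty$. If $A$ is not a countable union of sets $E$ with $\liminf_{\delta\to0}\delta^sN_\delta(E)<\infty$, then $A$ contains a nonempty compact $K$ with the same property, and $\lim_{\delta\to0}\delta^sN_\delta(K\cap U)=\infty$ for every open $U$ meeting $K$.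
4. (Classification of attainment.) There is a compact $K\subseteq A$ with $\underline{\dim}_{MB}K=s^*$ if and only if there is $x\in A$ with $\underline{\dim}_{MB}(A\cap B(x,r))=s^*$ for all $r>0$.

In items 2 and 3 the empty set counts among the small sets. Since subsets of $\Phi$-small sets are $\Phi$-small, being covered by countably many of them and being a countable union of them are the same.

**Proof of 3.** The only task is to translate the gauge. Let $\varphi_k(\delta)=k\delta^{-s}$. A nonempty $E$ is $\Phi$-small iff for some $k$ we have $\delta^sN_\delta(E)<k$ for arbitrarily small $\delta$, that is, iff $\liminf_{\delta\to0}\delta^sN_\delta(E)<\infty$. So the hypothesis says that $A$ is not $\sigma$-$\Phi$-small. Theorem 2 gives $K$, which is not $\sigma$-$\Phi$-small. For $U$ open and meeting $K$, the set $K\cap U$ is nonempty, relatively open and not $\Phi$-small, so $\liminf_{\delta\to0}\delta^sN_\delta(K\cap U)=\infty$ and the limit is $\infty$.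

**Proof of 2.** Here we need a gauge whose small sets are exactly those with $\underline{\dim}_B<s$. Take finite $0<s_1<s_2<\cdots$ with $s_k\to s$, and $\varphi_k(\delta)=\delta^{-s_k}$. These functions are nonincreasing, and $\varphi_1\le\varphi_2\le\cdots$ on $(0,1]$. Condition (D) holds with $l=k+1$: the inequality $\delta^{-s_k}\le(4\delta)^{-s_{k+1}}$ is equivalent to $\delta^{s_{k+1}-s_k}\le4^{-s_{k+1}}$, true for small $\delta$. A nonempty $E$ is not $\Phi$-small iff for each $k$ we have $N_\delta(E)\ge\delta^{-s_k}$ for all small $\delta$. If this holds, then $\underline{\dim}_BE\ge s_k$ for all $k$, so $\underline{\dim}_BE\ge s$. Conversely, if $\underline{\dim}_BE\ge s>s_k$, then $N_\delta(E)\ge\delta^{-s_k}$ for all small $\delta$. So a nonempty set is $\Phi$-small iff $\underline{\dim}_B<s$. Theorem 2 now gives $K$ with the stated local property, and $K$ is not a countable union of sets with $\underline{\dim}_B<s$. If $\underline{\dim}_{MB}K<s$, then $K$ would have a countable cover by sets with $\underline{\dim}_B<s$, and hence be a countable union of such sets, a contradiction.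

**Proof of 1.** "$\ge$" is monotonicity. If $s^*=0$, use singletons. If $0<s<s^*$, then $A$ is not a countable union of sets with $\underline{\dim}_B<s$, since otherwise $s^*\le s$. By item 2 there is a compact $K\subseteq A$ with $\underline{\dim}_{MB}K\ge s$. Let $s\uparrow s^*$.

**Proof of 4, necessity.** We localize the dimension of $K$ at one of its points. Let $K\subseteq A$ be compact with $\underline{\dim}_{MB}K=s^*$. We may assume $K\ne\emptyset$: if $K=\emptyset$, then $s^*=0$ and a singleton in $A$ can be used instead. Suppose every $x\in K$ had some $r_x>0$ with $\underline{\dim}_{MB}(A\cap B(x,r_x))<s^*$. By compactness finitely many of the sets $A\cap B(x,r_x)$ cover $K$, and by (3) $\underline{\dim}_{MB}K$ is at most the largest of finitely many numbers below $s^*$, a contradiction. So some $x\in K\subseteq A$ has $\underline{\dim}_{MB}(A\cap B(x,r))\ge s^*$ for all $r>0$, and equality holds by monotonicity.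

**Proof of 4, sufficiency.** We collect compact sets near $x$ whose dimensions tend to $s^*$. First, $A\cap B(x,1/n)$ is analytic. Indeed, let $A=f(\omega^\omega)$ and $U=f^{-1}(B(x,1/n))$, a nonempty open subset of $\omega^\omega$. Write $U=\bigcup_{m\ge0}[s_m]$ with finite sequences $s_m$, repetitions allowed. The map $g$ that sends $y$ to the sequence $s_{y(0)}$ followed by $y(1),y(2),\dots$ is continuous from $\omega^\omega$ onto $U$, so $f\circ g$ maps $\omega^\omega$ onto $A\cap B(x,1/n)$.

By item 1, applied to $A\cap B(x,1/n)$, whose dimension is $s^*$, there is a compact $K_n\subseteq A\cap B(x,1/n)$ with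
$$\underline{\dim}_{MB}K_n\ge\min(n,\,s^*-1/n);$$
if $s^*-1/n<0$ take $K_n=\{x\}$. Put $K=\{x\}\cup\bigcup_nK_n\subseteq A$. To see that $K$ is compact, take a sequence in $K$. If infinitely many of its terms lie in one of the compact sets $\{x\}\cup K_1\cup\dots\cup K_m$, a subsequence converges in that set. Otherwise, for each $m$ all but finitely many terms lie in $\bigcup_{n>m}K_n\subseteq B(x,1/m)$, and the sequence converges to $x\in K$. Finally $\underline{\dim}_{MB}K\ge\sup_n\min(n,s^*-1/n)=s^*$, and $\underline{\dim}_{MB}K\le s^*$ since $K\subseteq A$. $\square$

## 11. A closed set without a maximal compact subset, and Bernstein sets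

**The supremum need not be attained.** For $n\ge2$ put $D_n=1-\frac1n$ and $\lambda=2^{-1/D_n}<\frac12$. Let $C_n\subseteq[n,n+\frac12]$ be the self-similar Cantor set obtained by keeping, at each step, the two end subintervals of relative length $\lambda$ of every interval. In generation $m$ there are $2^m$ intervals of length $\lambda^m/2$, so $N_{\lambda^m/2}(C_n)\le2^m$. Distinct ones are separated by gaps of length at least $(1-2\lambda)\lambda^{m-1}/2$, and each meets $C_n$, so $N_\delta(C_n)\ge2^m$ for $\delta<(1-2\lambda)\lambda^{m-1}/2$. Since consecutive scales in these estimates differ by the fixed factor $\lambda$, both box dimensions of $C_n$ are $\frac{\log2}{-\log\lambda}=D_n$.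

Every nonempty relatively open part of $C_n$ contains a part of $C_n$ in a single interval of some generation, which is a similar copy of $C_n$. So every such part has box dimension $D_n$. Lemma 2 gives $\underline{\dim}_{MB}C_n\ge D_n$, and covering $C_n$ by itself gives equality. The set $A=\bigcup_{n\ge2}C_n\subseteq\mathbb R$ is closed, because bounded intervals meet only finitely many of the compact sets $C_n$. By (3), $\underline{\dim}_{MB}A=\sup_n(1-\frac1n)=1$. A compact subset of $A$ meets only finitely many $C_n$, so by (3) its dimension is less than $1$. This agrees with Theorem 3, item 4: near each of its points $A$ is a part of one $C_n$.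

**"Analytic" cannot be dropped (in ZFC).** Let $B\subseteq\mathbb R^d$, $d\ge1$, be a Bernstein set: $B$ and its complement both meet every uncountable compact set. Such a set is built in the usual way. There are continuum many uncountable compact subsets of $\mathbb R^d$, each with continuum many points. Run through them along a well-ordering whose proper initial segments have fewer than continuum many elements. At each stage choose two points of the current compact set that have not been chosen before, and put the first into $B$ and leave the second out.

An uncountable compact subset of $B$ would miss the complement of $B$. So all compact subsets of $B$ are countable, and they have $\underline{\dim}_{MB}=0$. On the other hand, let $B\subseteq\bigcup_iA_i$ with $A_i$ bounded and nonempty. The Borel set $\mathbb R^d\setminus\bigcup_i\overline{A_i}$ misses $B$, so it contains no uncountable compact set. By the perfect set theorem for Borel sets it is countable. Hence $\mathbb R^d$ is the union of the closed sets $\overline{A_i}$ and countably many singletons. By Baire's theorem one of these closed sets has interior; it is not a singleton, so some $\overline{A_i}$ has interior. A set of diameter at most $\delta$ lies in a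 ball of radius $\delta$, so it has volume at most $c_d\delta^d$ with a constant $c_d$. Comparing volumes, $N_\delta(\overline{A_i})\ge c\,\delta^{-d}$ for some $c>0$. With (2), $\underline{\dim}_BA_i=\underline{\dim}_B\overline{A_i}=d$. Therefore $\underline{\dim}_{MB}B=d$, while all compact subsets of $B$ have dimension $0$.
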